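# Dirichlet energy of contact metrics and the Lyapunov exponent of the Reeb flow

Throughout, $M$ is a closed, connected, oriented 3-manifold, except in one deliberate example in Section 1. Everything is $C^\infty$, contact structures are cooriented, and $M$ is oriented by $\alpha\wedge d\alpha$.

## 1. Reeb flows that stretch at a constant rate

Let $\alpha$ be a contact form, $\xi=\ker\alpha$, and let $X=X_\alpha$ be its Reeb field: $\alpha(X)=1$, $\iota_Xd\alpha=0$. Write $\varphi^t$ for the flow of $X$, $dv=\alpha\wedge d\alpha$, $Vol=\int_Mdv$ and $\mu=dv/Vol$. Since $\mathcal L_X\alpha=0$, the flow preserves $\xi$, $X$, the area form $d\alpha|_\xi$ and $dv$.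

We want to choose a metric that the Reeb flow distorts as little as possible, in the $L^2$ sense, and to express the least distortion through the dynamics. The metrics allowed are the following.

**Definition (contact metric).** A Riemannian metric $g$ is *adapted* to $(M,\alpha)$ if there is a $(1,1)$-tensor $\phi$ with
$$\phi^2=-I+\alpha\otimes X,\qquad g(X,v)=\alpha(v),\qquad g(u,\phi v)=\tfrac12d\alpha(u,v)$$
for all tangent vectors $u,v$. The set of these metrics is $\mathcal M(\alpha)$.

**Definition (energy).** For $g\in\mathcal M(\alpha)$ put $h=\frac12\mathcal L_X\phi$. This endomorphism is $g$-symmetric, kills $X$, and is trace-free on $\xi$ with eigenvalues $\pm\lambda_g$, $\lambda_g\ge0$. The norm is normalized by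
$$\|\mathcal L_X\phi\|^2=\lambda_g^2=\tfrac12\operatorname{tr}(h^2),\qquad \mathcal E(g)=\int_M\lambda_g^2\,dv. \tag{1}$$
The function $\lambda_g$ is continuous, being the square root of a smooth nonnegative function.

The definition looks rigid, but there is a lot of freedom. For $x\in M$ let $P(x)$ be the set of inner products on $\xi_x$ whose area form is $\frac12d\alpha|_{\xi_x}$, where $\xi$ is oriented by $d\alpha$.

**Lemma 1.** *The map $g\mapsto g|_\xi$ is a bijection from $\mathcal M(\alpha)$ onto the smooth sections of $P$.*

*Proof.* Let $g$ be adapted. For every $v$ we have $\alpha(\phi v)=g(X,\phi v)=\frac12d\alpha(X,v)=0$, so $\phi$ takes values in $\xi$. For every $u$ we have $g(u,\phi X)=\frac12d\alpha(u,X)=0$, so $\phi X=0$. For $u,v\in\xi$,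
$$g(\phi u,\phi v)=\tfrac12d\alpha(\phi u,v)=-\tfrac12d\alpha(v,\phi u)=-g(v,\phi^2u)=g(u,v).$$
If $v\in\xi$ is a unit vector, then $g(v,\phi v)=\frac12d\alpha(v,v)=0$ and $|\phi v|=1$, so $(\phi v,v)$ is orthonormal. Also $\frac12d\alpha(\phi v,v)=g(\phi v,\phi v)=1$. So $g|_\xi\in P$.

Conversely, let $q$ be a smooth section of $P$. Define $\phi$ on $\xi$ by $q(u,\phi v)=\frac12d\alpha(u,v)$. In a positive orthonormal frame this says $\phi e_1=-e_2$, $\phi e_2=e_1$, so $\phi^2=-1$ on $\xi$. Put $\phi X=0$ and $g=\alpha\otimes\alpha+q$. All three conditions hold. No other adapted metric restricts to $q$, because $X$ must be a unit vector orthogonal to $\xi$. $\square$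

In particular $\mathcal M(\alpha)\neq\emptyset$: take any inner product on $\xi$ and rescale it. The next lemma says what $\lambda_g$ measures, namely the largest instantaneous rate at which the flow stretches vectors of $\xi$.

**Lemma 2.** *Let $g\in\mathcal M(\alpha)$ and $A=h\phi|_\xi$. Then $A$ is $g$-symmetric and trace-free with eigenvalues $\pm\lambda_g$, and for $u,v\in\xi$*
$$(\mathcal L_Xg)(u,v)=2g(u,Av). \tag{2}$$
*For $0\ne u\in\xi_x$ and $w=D\varphi^tu/|D\varphi^tu|$,*
$$\frac{d}{dt}\log|D\varphi^tu|=g(Aw,w)\in[-\lambda_g(\varphi^tx),\lambda_g(\varphi^tx)]. \tag{3}$$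
*Consequently, with $a_T(x)=\log\|D\varphi^T|_{\xi_x}\|_g$,*
$$0\le a_T(x)\le\int_0^T\lambda_g(\varphi^sx)\,ds. \tag{4}$$

*Proof.* Apply $\mathcal L_X$ to $g(u,\phi v)=\frac12d\alpha(u,v)$. Since $\mathcal L_Xd\alpha=0$, we get $(\mathcal L_Xg)(u,\phi v)=-2g(u,hv)$. For $v\in\xi$ replace $v$ by $-\phi v$. As $\phi(-\phi v)=v$, this gives (2). The left side of (2) is symmetric, so $A$ is symmetric. Applying $\mathcal L_X$ to $\phi^2=-I+\alpha\otimes X$ gives $h\phi+\phi h=0$. Hence $\operatorname{tr}(h\phi)=\operatorname{tr}(\phi h)=-\operatorname{tr}(h\phi)$, so $\operatorname{tr}A=0$. On $\xi$ we also have $A^2=h\phi h\phi=-h^2\phi^2=h^2$. So $\frac12\operatorname{tr}A^2=\lambda_g^2$, and the eigenvalues of $A$ are $\pm\lambda_g$.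

Since $\frac d{dt}|D\varphi^tu|^2=(\mathcal L_Xg)(D\varphi^tu,D\varphi^tu)$, (3) follows from (2). Integrating (3) gives the upper bound in (4). The lower bound holds because $D\varphi^T|_\xi$ preserves area, so its norm is at least $1$. $\square$

Now for dynamics. Recall the Kolmogorov–Sinai entropy $h_\mu(\varphi^1)$ of the time-one map. We use the unnormalized version
$$\mathtt h_{\alpha\wedge d\alpha}(X)=Vol\cdot h_\mu(\varphi^1).$$
Pesin's entropy formula (Pesin 1977) says that for a smooth invariant volume the entropy is the integral of the sum of the positive Lyapunov exponents.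

**Proposition 3 (constant stretching).** *Suppose $\xi$ has a smooth frame $e_+,e_-$ and there is a constant $c\ge0$ with $D\varphi^te_\pm(x)=e^{\pm ct}e_\pm(\varphi^tx)$ for all $x,t$. Then $\inf\mathcal E$ is attained and*
$$\inf_{g\in\mathcal M(\alpha)}\mathcal E(g)=c^2\,Vol=\frac{\mathtt h_{\alpha\wedge d\alpha}(X)^2}{Vol}.$$

*Proof.* The nowhere zero function $d\alpha(e_+,e_-)$ is flow-invariant, because the factors $e^{ct}$ and $e^{-ct}$ cancel. So we may multiply $e_+$ by $2/d\alpha(e_+,e_-)$ without spoiling the hypothesis, and assume $d\alpha(e_+,e_-)=2$. Let $g$ be the adapted metric for which $e_\pm$ are orthonormal (Lemma 1). Then $|D\varphi^te_\pm|=e^{\pm ct}$ and $D\varphi^te_+\perp D\varphi^te_-$. So by (2) the matrix of $A$ in the frame is $\mathrm{diag}(c,-c)$. Thus $\lambda_g\equiv c$ and $\mathcal E(g)=c^2Vol$.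

Now let $g\in\mathcal M(\alpha)$ be arbitrary and $k=\min|e_+|_g/\max|e_+|_g>0$. By (4),
$$cT+\log k\le a_T(x)\le\int_0^T\lambda_g(\varphi^sx)\,ds .$$
Integrate over $M$, use invariance of $dv$, divide by $T$ and let $T\to\infty$. This gives $c\,Vol\le\int\lambda_g\,dv$. By Cauchy–Schwarz $\int\lambda_g\,dv\le(Vol\cdot\mathcal E(g))^{1/2}$, so $\mathcal E(g)\ge c^2Vol$.

The Lyapunov exponents of $\varphi^1$ are $c,0,-c$, so $\mathtt h_{\alpha\wedge d\alpha}(X)=c\,Vol$ by Pesin's formula. $\square$

Here are three examples. For $c=1$ take $M=\Gamma\backslash SL(2,\mathbb R)$ with $\Gamma$ a cocompact lattice, and the left-invariant fields given by $X=\mathrm{diag}(\frac12,-\frac12)$, $e_-=\begin{pmatrix}0&1\\0&0\end{pmatrix}$, $e_+=\begin{pmatrix}0&0\\1&0\end{pmatrix}$. Let $\alpha$ be the left-invariant form with $\alpha(X)=1$, $\alpha(e_\pm)=0$. Since $[X,e_\pm]=\mp e_\pm$ and $[e_+,e_-]=-2X$, we have $d\alpha(X,e_\pm)=-\alpha([X,e_\pm])=0$ and $d\alpha(e_+,e_-)=2$. So $\alpha$ is contact with Reeb field $X$. The flow is right multiplication by $\exp(tX)$, which sends a left-invariant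 field $Y$ to $\mathrm{Ad}(\exp(-tX))Y$, that is, $e_\pm\mapsto e^{\pm t}e_\pm$. For $c=0$ take a compact quotient of the Heisenberg group with left-invariant fields $[e_+,e_-]=-2X$, $X$ central; the same computation applies. A third case without a frame is $S^3$ with its standard form. There $X$ generates the Hopf fibration and $\xi$ projects isomorphically to $TS^2$. Pulling back a metric on $S^2$ whose area form pulls back to $\frac12d\alpha$ gives an invariant element of $\mathcal M(\alpha)$, so $\mathcal E=0$. The flow is periodic, its exponents vanish, and $\mathtt h=0$.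

**What changes when the rate is not constant.** The equality $\inf\mathcal E=\mathtt h^2/Vol$ looks like a candidate for a general law. It holds for Anosov contact flows (Section 2), and the question studied here is whether it holds for every closed connected contact 3-manifold. Look at the lower bound above. Cauchy–Schwarz was used once, over all of $M$. That lost nothing only because the rate was the same everywhere.

Suppose for a moment that $M$ may be disconnected. Let $(N,\alpha)$ be the $SL(2,\mathbb R)$ example with volume $V$, and take the union of $(N,\alpha)$ and $(N,2\alpha)$. The Reeb field of $2\alpha$ is $X/2$, its rate is $\frac12$, and its volume is $4V$. Metrics on the two pieces are chosen independently, so by Proposition 3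
$$\inf\mathcal E=1^2\cdot V+\tfrac14\cdot4V=2V,\qquad \frac{\mathtt h^2}{Vol}=\frac{(1\cdot V+\frac12\cdot4V)^2}{5V}=\tfrac95V .$$
The formula fails, since the left side sees the mean of the square of the rate and the right side the square of the mean. Two things are then needed: the correct value of $\inf\mathcal E$ when rates vary and no smooth invariant frame exists, and a *connected* example where the rate really varies.

## 2. Lyapunov exponents, entropy, and three theorems

For a continuous metric on $\xi$, let
$$\chi(x)=\lim_{T\to\infty}\frac1T\log\|D\varphi^T|_{\xi_x}\| .$$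
Fix $g\in\mathcal M(\alpha)$. The functions $a_T$ satisfy $a_{S+T}(x)\le a_S(x)+a_T(\varphi^Sx)$, so Kingman's subadditive theorem gives the limit along integers for a.e. $x$. For real $T$ put $n=\lfloor T\rfloor$. By (3), a vector changes its logarithmic length by at most $\max\lambda_g$ during a time $\le1$, so $|a_T-a_n|\le\max\lambda_g$, and the limit exists along the reals. Another metric changes $a_T$ by a bounded amount, by compactness, so $\chi$ does not depend on the metric. The same boundedness for $D\varphi^s$ shows $\chi\circ\varphi^s=\chi$. Finally (4) gives $0\le\chi\le\max\lambda_g$.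

The splitting $TM=\mathbb RX\oplus\xi$ is invariant and $D\varphi^t|_\xi$ preserves $d\alpha$, so the Lyapunov exponents of $\varphi^1$ are $\chi,0,-\chi$. Pesin's formula gives $h_\mu(\varphi^1)=\int\chi\,d\mu$, that is,
$$\mathtt h_{\alpha\wedge d\alpha}(X)=\int_M\chi\,dv. \tag{5}$$

The question and the following fact come from Surena Hozoori, "Anosov contact metrics, Dirichlet optimization and entropy", arXiv:2311.15397 (2023).

**Known result.** *If the Reeb flow of $(M,\alpha)$ is Anosov, then $\inf_{\mathcal M(\alpha)}\mathcal E=\mathtt h_{\alpha\wedge d\alpha}(X)^2/Vol$. The infimum is achieved exactly when $(M,\alpha)$ is algebraic Anosov, i.e. when the Reeb flow is virtually $C^\infty$-conjugate to the geodesic flow of a surface of constant negative curvature on its unit tangent bundle.*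

**Question.** Does $\inf_{\mathcal M(\alpha)}\mathcal E=\mathtt h_{\alpha\wedge d\alpha}(X)^2/Vol$ hold for an arbitrary closed connected contact 3-manifold?

The answer is no, and the following three theorems describe what happens.

**Theorem A (general formula).** *For every closed contact 3-manifold $(M,\alpha)$ and every continuous, convex, nondecreasing $\Phi:[0,\infty)\to\mathbb R$,*
$$\inf_{g\in\mathcal M(\alpha)}\int_M\Phi(\lambda_g)\,dv=\int_M\Phi(\chi)\,dv. \tag{6}$$
*In particular $\inf\mathcal E=\int\chi^2dv\ge\mathtt h^2/Vol$, with equality iff $\chi$ is a.e. constant (e.g. if the Reeb flow is ergodic, or if $\mathtt h=0$). Taking $\Phi(s)=s$: $\inf_g\int\|\mathcal L_X\phi\|\,dv=\mathtt h_{\alpha\wedge d\alpha}(X)$ always.*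

**Theorem B (the formula fails on every contact manifold).** *Every closed contact 3-manifold $(M,\xi)$ has a contact form $\alpha$, $\ker\alpha=\xi$, whose $\chi$ is not a.e. constant; hence $\inf\mathcal E>\mathtt h^2/Vol$. On $(S^3,\xi_{std})$ there are contact forms with $\mathtt h>0$ for which $\inf\mathcal E\big/(\mathtt h^2/Vol)$ is arbitrarily large.*

**Theorem C (attainment).** *$\inf\mathcal E$ is attained iff either (i) $X$ is Killing for some $g\in\mathcal M(\alpha)$ (then $\inf\mathcal E=0$), or (ii) $(M,\alpha)$ is algebraic Anosov. In both cases the formula in the Question holds, so whenever it fails the infimum is not attained.*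

## 3. The lower bound: Jensen along orbits only

The aim of this section is $\int\Phi(\chi)\,dv\le\int\Phi(\lambda_g)\,dv$ for every $g\in\mathcal M(\alpha)$. In Proposition 3 we averaged over space before squaring. Here we average only along the orbit. Put
$$A_T(x)=\frac1T\int_0^T\lambda_g(\varphi^sx)\,ds,\qquad\text{so that}\qquad 0\le\frac{a_T(x)}T\le A_T(x)\le\max\lambda_g$$
by (4). Monotonicity of $\Phi$, Jensen's inequality in time, and invariance of $dv$ give
$$\int\Phi(a_T/T)\,dv\le\int\Phi(A_T)\,dv\le\int\frac1T\int_0^T\Phi(\lambda_g\circ\varphi^s)\,ds\,dv=\int\Phi(\lambda_g)\,dv. \tag{7}$$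
Let $T\to\infty$. The functions $a_T/T$ take values in $[0,\max\lambda_g]$ and converge a.e. to $\chi$, so dominated convergence gives $\int\Phi(\chi)\,dv\le\int\Phi(\lambda_g)\,dv$.

Already for $\Phi(s)=s^2$ this gives $\inf\mathcal E\ge\int\chi^2dv$. Together with (5) and Cauchy–Schwarz,
$$\inf\mathcal E\ge\int\chi^2\,dv\ge\frac{\big(\int\chi\,dv\big)^2}{Vol}=\frac{\mathtt h^2}{Vol},$$
and the second inequality is strict unless $\chi$ is a.e. constant. The negative answer (the first half of Theorem B) will use only this.

## 4. Adapted metrics as moving points of a hyperbolic plane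

For the upper bound in (6) we must construct metrics. The lemmas of this section give the space of inner products a geometry in which $\lambda_g$ is a speed and $a_T$ a distance.

Let $V$ be an oriented plane with an area form, and $P(V)$ the set of inner products inducing it. A tangent vector at $q$ is $\dot q=2q(\cdot,A\cdot)$ with $A$ $q$-symmetric and trace-free. Put $|\dot q|^2=\frac12\operatorname{tr}A^2$, so $|\dot q|$ is the nonnegative eigenvalue of $A$. Area-preserving linear isomorphisms $V\to V'$ induce isometries $P(V')\to P(V)$ by pullback, and $SL(V)$ acts transitively on $P(V)$.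

**Lemma 4.** *Around any point $p\in P(V)$ there are global polar coordinates $(\sigma,\vartheta)$ in which the metric is $d\sigma^2+\frac14\sinh^2(2\sigma)\,d\vartheta^2$, $\vartheta\in\mathbb R/2\pi$. So $P(V)$ is the hyperbolic plane of curvature $-4$. Moreover:*

1. *$d(q,q')=\log\max_{v\ne0}|v|_{q'}/|v|_q$;*
2. *$d^2$ is smooth on $P(V)\times P(V)$, and $\operatorname{grad}\frac12d(\cdot,q)^2=-\exp_p^{-1}q$ at $p$;*
3. *$\mathrm{Hess}\,\frac12d(\cdot,q)^2\ge\langle\cdot,\cdot\rangle$;*
4. *$|\exp_p^{-1}q-\exp_p^{-1}q'|\le d(q,q')$.*

*Proof.* Choose a basis in which $p=I$. Points of $P(V)$ are the symmetric positive definite matrices of determinant 1. By diagonalization each is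
$$\cosh2\sigma\,I+\sinh2\sigma\begin{pmatrix}\cos\vartheta&\sin\vartheta\\ \sin\vartheta&-\cos\vartheta\end{pmatrix},\qquad\sigma\ge0.$$
With $\vartheta=0$ this is $q=\mathrm{diag}(e^{2\sigma},e^{-2\sigma})$. Rotations of the basis act by isometries and shift $\vartheta$, so it suffices to compute the metric at $\vartheta=0$. Since $A=\frac12q^{-1}\dot q$, we have $|\dot q|^2=\frac18\operatorname{tr}\big((q^{-1}\dot q)^2\big)$. For $\partial_\sigma$: $q^{-1}\dot q=\mathrm{diag}(2,-2)$, norm squared $1$. For $\partial_\vartheta$: $\dot q=\sinh2\sigma\begin{pmatrix}0&1\\1&0\end{pmatrix}$, $(q^{-1}\dot q)^2=\sinh^2(2\sigma)I$, norm squared $\frac14\sinh^2(2\sigma)$. The two are orthogonal because a diagonal times an off-diagonal matrix has trace 0. This is the stated metric, the hyperbolic plane of curvature $-4$ in geodesic polar coordinates, and $\sigma$ is the distance to $p$.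

(1) For $q=I$, $q'=\mathrm{diag}(e^{2s},e^{-2s})$ the right side is $s=d(q,q')$, and any pair has this form in a suitable basis.

(2) From the normal form, $\operatorname{tr}(p^{-1}q)=2\cosh2\sigma$, so $d(p,q)^2=\frac14\operatorname{arccosh}^2\big(\frac12\operatorname{tr}(p^{-1}q)\big)$. The function $\operatorname{arccosh}^2$ is analytic near $1$, since it inverts $w\mapsto\cosh\sqrt w$, which is analytic with nonzero derivative at $0$. So $d^2$ is smooth. The gradient formula is the usual one: $\operatorname{grad}\frac12\sigma^2=\sigma\partial_\sigma$, which points away from $q$ with length $\sigma$.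

(3) In polar coordinates about $q$, with $G=\frac12\sinh2\sigma$, the Hessian of $\frac12\sigma^2$ is $1$ in the radial direction and $\sigma G'/G=2\sigma\coth2\sigma\ge1$ in the angular direction.

(4) Since $\frac12\sinh2\sigma\ge\sigma$, the metric dominates the Euclidean metric $d\sigma^2+\sigma^2d\vartheta^2$ of $T_pP(V)$. So the curve that $\exp_p$ carries to the geodesic from $q$ to $q'$ has Euclidean length at most $d(q,q')$. $\square$

Apply this to $V=\xi_x$ with area form $\frac12d\alpha$. In a local frame of $\xi$ with $\frac12d\alpha(e_1,e_2)=1$, the bundle $P$ is a product with fiber the symmetric positive definite matrices of determinant $1$.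

**Lemma 5.** *Let $g\in\mathcal M(\alpha)$, $q=g|_\xi$, and $q_t(x)=(D\varphi^t_x|_\xi)^*q(\varphi^tx)\in P(x)$. Then*
$$\Big|\frac d{dt}q_t(x)\Big|=\lambda_g(\varphi^tx),\qquad d(q_0(x),q_T(x))=a_T(x). \tag{8}$$

*Proof.* The second identity is Lemma 4(1), because $|v|_{q_T(x)}=|D\varphi^Tv|_g$. At $t=0$, (2) says $\dot q_0=2q(\cdot,A\cdot)$ with $A$ having eigenvalues $\pm\lambda_g(x)$. For general $t$ use $q_{t+s}(x)=(D\varphi^t)^*[q_s(\varphi^tx)]$ and the fact that $(D\varphi^t)^*:P(\varphi^tx)\to P(x)$ is an isometry; differentiate at $s=0$. $\square$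

So each $x$ carries a path in a hyperbolic plane, $\lambda_g$ is its speed, and (4) says that distance is at most length. To get equality in the limit we want a new section whose path moves at speed about $d(q_0,q_T)/T$.

## 5. Two averages of a path of inner products

**What goes wrong with the obvious constructions.** Following Proposition 3, one would declare the expanding and contracting directions orthonormal. In general Oseledets' theorem provides them only almost everywhere on $\{\chi>0\}$, and only measurably. That does not define an element of $\mathcal M(\alpha)$, which consists of smooth metrics.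

The next thing to try is smoothing by time averages: take $Q(x)=\int_0^Tq_t(x)\,dt$ and rescale it to the right area form. This is a smooth section of $P$. Pulling back commutes with integrating and rescaling, so its path in $P(x)$ is the rescaling of $Q_s=\int_s^{T+s}q_t\,dt$, with $\dot Q_0=q_T-q_0$. Rescaling removes the trace of $Q^{-1}\dot Q$, so when $Q^{-1}\dot Q$ is diagonal, the speed is $\frac14$ of the difference of its two eigenvalues. Now test the path that rests at $q_t=I$ for $0\le t\le T-1$ and then runs along $q_t=\mathrm{diag}(e^{2a\tau},e^{-2a\tau})$, $\tau=t-T+1\in[0,1]$. Here $d(q_0,q_T)=a$, so we want speed $a/T$. But the speed is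
$$\frac14\left[\frac{e^{2a}-1}{T-1+\frac{e^{2a}-1}{2a}}+\frac{1-e^{-2a}}{T-1+\frac{1-e^{-2a}}{2a}}\right]\ \ge\ \frac14\cdot\frac{e^{2a}-1}{T-1+\frac{e^{2a}-1}{2a}},$$
and the lower bound is asymptotic to $a/2$ as $a\to\infty$ with $T$ fixed. For $T>2$ and large $a$ this exceeds $a/T$. The linear mean weights $q_t$ by the exponential of distance, so it sees only the last stretch. The bound we want is false for it as a statement about paths in $P$.

**The average that measures distances.** Suppose a path $q_t$ stays on one geodesic line, identified with $\mathbb R$. The mean $b_s=\frac1T\int_s^{T+s}q_t\,dt$ taken in $\mathbb R$ satisfies $b_s'=(q_{T+s}-q_s)/T$. Its speed is *exactly* $d(q_s,q_{T+s})/T$, by the fundamental theorem of calculus. This mean is the minimizer of $p\mapsto\frac12\int_s^{T+s}d(p,q_t)^2dt$, and the minimization problem makes sense in the whole plane. We use it.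

**Proposition 6.** *For every $g\in\mathcal M(\alpha)$ and $T>0$ there is $g^{(T)}\in\mathcal M(\alpha)$ with*
$$\lambda_{g^{(T)}}(x)\le\frac{a_T(x)}T\qquad\text{for all }x\in M, \tag{9}$$
*where $a_T$ is computed with $g$.*

*Proof.*

**Step 1. Define the new metric.** For $p\in P(x)$ set $f_x(p)=\frac12\int_0^Td(p,q_t(x))^2dt$. By Lemma 4(2) it is smooth in $(x,p)$. By Lemma 4(3), $\mathrm{Hess}f_x\ge T\langle\cdot,\cdot\rangle$. It is proper, since $d(p,q_t)\ge d(p,q_0)-T\max\lambda_g$ by (8). So $f_x$ has a minimizer, and strict convexity along geodesics makes it the only critical point; call it $b(x)$. In a local trivialization of $P$, the point $b(x)$ solves $d_pf_x(p)=0$, and the derivative of this equation in $p$ at the solution is the nondegenerate Hessian. By the implicit function theorem $b$ is smooth. By Lemma 1, $b=g^{(T)}|_\xi$ for a unique $g^{(T)}\in\mathcal M(\alpha)$.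

**Step 2. Identify the path of the new metric.** By (8), $\lambda_{g^{(T)}}(x)$ is the speed at $s=0$ of $b_s(x)=(D\varphi^s)^*b(\varphi^sx)$. The isometry $(D\varphi^s)^*:P(\varphi^sx)\to P(x)$ takes $q_t(\varphi^sx)$ to $q_{t+s}(x)$, so it carries $f_{\varphi^sx}$ to
$$f_{x,s}(p)=\tfrac12\int_s^{T+s}d(p,q_t(x))^2\,dt .$$
Hence $b_s=b_s(x)$ is the minimizer of $f_{x,s}$ over the fixed plane $P(x)$. Only the window of integration moves.

**Step 3. Differentiate the critical point equation, to bound the speed.** By Lemma 4(2),
$$\operatorname{grad}f_{x,s}(p)=-\int_s^{T+s}\exp_p^{-1}q_t\,dt,\qquad \partial_s\operatorname{grad}f_{x,s}(p)=-\exp_p^{-1}q_{T+s}+\exp_p^{-1}q_s .$$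
Differentiating $\operatorname{grad}f_{x,s}(b_s)=0$ covariantly in $s$ gives
$$\mathrm{Hess}f_{x,s}(b_s',\cdot)=\big\langle\exp_{b_s}^{-1}q_{T+s}-\exp_{b_s}^{-1}q_s,\ \cdot\ \big\rangle .$$
As in Step 1, $\mathrm{Hess}f_{x,s}\ge T\langle\cdot,\cdot\rangle$. Pair with $b_s'$ and use this bound on the left and Lemma 4(4) on the right:
$$T|b_s'|^2\le d(q_s,q_{T+s})\,|b_s'| .$$
So $|b_0'|\le d(q_0,q_T)/T=a_T(x)/T$ by (8). $\square$

**Proof of Theorem A.** The bound $\ge$ in (6) is Section 3. For $\le$, fix any $g$. By Proposition 6 and monotonicity, $\int\Phi(\lambda_{g^{(T)}})\,dv\le\int\Phi(a_T/T)\,dv$. The right side tends to $\int\Phi(\chi)\,dv$ as $T\to\infty$, by dominated convergence. This proves (6).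

Take $\Phi(s)=s^2$: $\inf\mathcal E=\int\chi^2dv$. By (5) and Cauchy–Schwarz, $\int\chi^2dv\ge(\int\chi\,dv)^2/Vol=\mathtt h^2/Vol$, with equality iff $\chi$ is a.e. constant. If the flow is ergodic, the invariant function $\chi$ is a.e. constant. If $\mathtt h=0$, then $\chi\ge0$ and (5) force $\chi=0$ a.e. For $\Phi(s)=s$, (6) and (5) give $\inf_g\int\|\mathcal L_X\phi\|\,dv=\int\chi\,dv=\mathtt h$. $\blacksquare$

**Remark (ergodic components).** Let $\mu=\int\nu\,d\tau(\nu)$ be the ergodic decomposition for the Reeb flow and $\chi_\nu$ the $\nu$-a.e. constant value of $\chi$. Ruelle's inequality gives $h_\nu(\varphi^1)\le\chi_\nu$. Entropy integrates over decompositions into invariant measures (Jacobs), so with Pesin's formula $\int h_\nu\,d\tau=h_\mu(\varphi^1)=\int\chi_\nu\,d\tau$. Hence $h_\nu(\varphi^1)=\chi_\nu$ for $\tau$-a.e. $\nu$, and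
$$\inf_{g\in\mathcal M(\alpha)}\mathcal E(g)=Vol\int h_\nu(\varphi^1)^2\,d\tau(\nu).$$
The formula in the Question has the square of the mean of $h_\nu$ where the mean of the square belongs.

## 6. A disc map with stretching on a set of positive area

For Theorem B we need contact forms on *connected* manifolds with varying $\chi$. The plan is to build a compactly supported Hamiltonian map of a disc with positive exponents on a set of positive area, and then make it the return map of a Reeb flow on a small tube, leaving the rest of a slightly larger tube periodic.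

**Step 1. A map of the torus built from two shears.** Fix $0<a<b<\frac12$. Choose a smooth even $1$-periodic function $u\ge0$ that is positive exactly on $\pm(a,b)+\mathbb Z$, with $\int_0^{1/2}u=1$, and set $f(y)=\int_0^yu$. Then $f$ is odd, $f(y+1)=f(y)+2$, $f=0$ on $[-a,a]$, $f=1$ on $[b,1-b]$. Thus $f'>0$ exactly on $\pm(a,b)+\mathbb Z$, and $f\in\mathbb Z$ wherever $f'=0$. On $\mathbb T^2=\mathbb R^2/\mathbb Z^2$ put
$$\mathsf T(x,y)=(x+f(y),y),\qquad\mathsf S(x,y)=(x,y+f(x)),\qquad F=\mathsf S\circ\mathsf T .$$
These are well-defined area-preserving diffeomorphisms. They commute with $\iota=-\mathrm{id}$ because $f$ is odd. On $C=\{f'(x)=0=f'(y)\}$ both shears are translations by integers, so $F=\mathrm{id}$ there, and $F$ preserves $\mathbb T^2\setminus C$. The interior of $C$ contains the four fixed points $\{0,\frac12\}^2$ of $\iota$.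

**Step 2. Positive exponents, by a quadratic form on the positive quadrant.** For small $\delta>0$ the open set
$$P_\delta=\{z=(x,y):f'(y)>\delta,\ f'(x(\mathsf Tz))>\delta\}=\mathsf T^{-1}\{f'(x)>\delta,\ f'(y)>\delta\}$$
is nonempty and contained in $\mathbb T^2\setminus C$. With $p=f'(y)\ge0$ and $r=f'(x(\mathsf Tz))\ge0$,
$$DF(z)=\begin{pmatrix}1&0\\r&1\end{pmatrix}\begin{pmatrix}1&p\\0&1\end{pmatrix}=\begin{pmatrix}1&p\\r&1+pr\end{pmatrix}.$$
This preserves the quadrant $v_1,v_2\ge0$, and there $Q(v)=v_1v_2$ satisfies
$$Q(DF\,v)=(v_1+pv_2)(rv_1+(1+pr)v_2)\ge(1+pr)v_1v_2+pr\,v_1v_2=(1+2pr)\,Q(v). \tag{10}$$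
So $Q$ never decreases, and it grows by a factor at least $1+2\delta^2$ at each visit to $P_\delta$. Start with $v=(1,1)$ and let $N_n(z)$ be the number of $0\le i<n$ with $F^iz\in P_\delta$. Since $|w|^2\ge2Q(w)$,
$$|DF^n(z)v|^2\ge2(1+2\delta^2)^{N_n(z)} .$$
By Birkhoff's theorem $N_n/n\to\rho=E[1_{P_\delta}\mid\mathcal I]$ a.e., where $\mathcal I$ is the $\sigma$-algebra of invariant sets. The set $\{\rho=0\}$ is invariant, so $\int_{\{\rho=0\}}1_{P_\delta}=\int_{\{\rho=0\}}\rho=0$; hence $\rho>0$ a.e. on $P_\delta$. Therefore $\limsup\frac1n\log\|DF^n\|>0$ a.e. on $P_\delta$.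

**Step 3. From the torus to a disc, by dividing by $\iota$.** Around each fixed point take a round disc with closure in $\mathrm{int}\,C$, all disjoint. On $\mathbb T^2$ minus the fixed points, $\iota$ acts freely and preserves $dx\wedge dy$. In polar coordinates at a fixed point, $\iota$ is $\theta\mapsto\theta+\pi$. The map $(r,\theta)\mapsto(r/\sqrt2,2\theta)$ identifies the punctured disc modulo $\iota$ with a round punctured disc, and
$$\tfrac r{\sqrt2}\,d\big(\tfrac r{\sqrt2}\big)\wedge d(2\theta)=r\,dr\wedge d\theta,$$
so areas agree. We may therefore fill the four punctures of $(\mathbb T^2\setminus\{0,\frac12\}^2)/\iota$ by round discs. The result is a closed connected oriented surface with an area form and Euler characteristic $\frac{0-4}2+4=2$, a sphere. The map induced by $F$ is the identity on the punctured discs, so it extends by the identity over the points filled in. Remove a small open round disc about the fourth point. What remains is a closed disc $\Delta$ with area form $\Omega$ and an area-preserving diffeomorphism equal to the identity near $\partial\Delta$.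

**Step 4. Make the disc round.** Choose an orientation-preserving diffeomorphism of $\Delta$ onto $\bar D_{R_0}\subset\mathbb R^2$, with $\pi R_0^2=\int\Omega$, and carry $\Omega$ along. We want a diffeomorphism taking $\omega=dx\wedge dy$ to $\Omega$. Write $\Omega-\omega=d\theta$. By Stokes $\int_{\partial}\theta=0$, so $\theta|_\partial=dk$; extend $k$ to the disc and subtract $dk$, so that $\theta$ pulls back to $0$ on the boundary. Let $\omega_r=(1-r)\omega+r\Omega$ and $\iota_{Z_r}\omega_r=-\theta$. For a boundary tangent $\tau$, $\omega_r(Z_r,\tau)=-\theta(\tau)=0$, so $Z_r$ is tangent to the boundary and has a flow $\kappa_r$ on $\bar D_{R_0}$. Then $\frac d{dr}\kappa_r^*\omega_r=\kappa_r^*(d\theta+d\iota_{Z_r}\omega_r)=0$, so $\kappa_1^*\Omega=\omega$. (This is Moser's method.)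

We obtain an $\omega$-preserving diffeomorphism $\psi^0$ of $\bar D_{R_0}$, the identity near the boundary. The invariant set $(\mathbb T^2\setminus C)/\iota$ has compact closure in the disc, away from the filled points. There the quotient by $\iota$ is a local isometry for the flat metric, and the flat metric is comparable to that of $\bar D_{R_0}$. So $\|D(\psi^0)^n\|\ge c\|DF^n\|$ at corresponding points, with $c>0$ independent of $n$. Hence
$$\limsup\tfrac1n\log\|D(\psi^0)^n\|>0\quad\text{on a set of positive area.}$$

**Step 5. Show that $\psi^0$ is generated by a compactly supported Hamiltonian.** By Smale's theorem there is a smooth isotopy $\psi_s$ from $\mathrm{id}$ to $\psi^0$, with support in a fixed compact subset of the open disc. It need not preserve area, and we correct this. The forms $\psi_s^*\omega-\omega$ have compact support and integral $0$, and vanish at $s=0,1$.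

We claim $\psi_s^*\omega-\omega=d\theta_s$ with $\theta_s$ compactly supported, smooth in $s$, and $\theta_0=\theta_1=0$. Identify the open disc with $\mathbb R^2$ by a diffeomorphism. For $\eta=u\,dx\wedge dy$ supported in $[-L,L]^2$ with $\int u=0$, fix a bump $\rho(y)$ supported in $[-L,L]$ with $\int\rho=1$. Put
$$c(x)=\int u(x,y)\,dy,\qquad B(x,y)=\int_{-\infty}^y\big(u(x,y')-c(x)\rho(y')\big)dy',\qquad K(x)=\int_{-\infty}^xc .$$
Then $\theta=-B\,dx+K\rho\,dy$ is supported in $[-L,L]^2$, because the integrals over the whole line vanish. Moreover $d\theta=(u-c\rho+c\rho)\,dx\wedge dy=\eta$. The construction is linear in $\eta$, which gives the claim.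

Now $\omega+r\,d\theta_s=(1-r)\omega+r\psi_s^*\omega$ are area forms for $r\in[0,1]$. As in Step 4, integrating $Z$ with $\iota_Z(\omega+r\,d\theta_s)=-\theta_s$ over $r\in[0,1]$ gives compactly supported $\kappa_s$ with $\kappa_s^*\psi_s^*\omega=\omega$, smooth in $s$, and $\kappa_0=\kappa_1=\mathrm{id}$. So $\psi_s\circ\kappa_s$ is an area-preserving, compactly supported isotopy from $\mathrm{id}$ to $\psi^0$. Reparametrize it to be constant for $s$ near $0$ and near $1$, and let $Y_t^0$ be its generating field. Then $\iota_{Y_t^0}\omega$ is closed with compact support, so it equals $dH_t^0$. The function $H^0_t$ is constant near the boundary, and we normalize this constant to $0$. All $H_t^0$ are supported in a fixed compact subset of the open disc, and $H_t^0=0$ for $t$ near $0,1$. So $H^0$ is a smooth function on $D_{R_0}\times\mathbb R/\mathbb Z$.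

**Step 6. Shrink.** For $\varepsilon>0$ let $H_t(z)=\varepsilon^2H_t^0(z/\varepsilon)$. It generates $Y_t(z)=\varepsilon Y_t^0(z/\varepsilon)$, $\iota_{Y_t}\omega=dH_t$, with time-one map $\psi(z)=\varepsilon\psi^0(z/\varepsilon)$. So $D\psi^n(z)=D(\psi^0)^n(z/\varepsilon)$: the exponents do not change, while $|H|=O(\varepsilon^2)$ and $|dH|=O(\varepsilon)$. The support of $H$ lies in $D_{\varepsilon R_0}\times\mathbb R/\mathbb Z$.

## 7. Inserting the disc map into a Reeb flow

Let $\beta=\frac12(x\,dy-y\,dx)$, so $d\beta=\omega$. Let $(M,\xi)$ be a closed contact 3-manifold.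

**Step 1. Find a tube where the Reeb flow is periodic.** In a Darboux ball $\xi=\ker(dz+\beta)$, and a small circle $x^2+y^2=r^2$ in $\{z=0\}$ is a positively transverse knot, because $\beta$ takes the value $\frac12r^2$ on $\partial_\theta$. By the standard neighborhood theorem for transverse knots (Geiges, *An Introduction to Contact Topology*, §2.5), the knot has a neighborhood $N\cong D_R\times\mathbb R/\mathbb Z$ with $\xi=\ker(dt+\beta)$. Any contact form for $\xi$ is $w\,(dt+\beta)$ there with $w>0$. Multiply it by a positive function equal to $1/w$ on a smaller tube. After shrinking $R$ we have a contact form $\alpha_0$ for $\xi$ with $\alpha_0=dt+\beta$ on $N$.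

**Step 2. Write the new form and check that it is contact.** For $\varepsilon R_0<R$ put
$$\alpha_1=(1+H)\,dt+\beta\ \text{ on }N,\qquad\alpha_1=\alpha_0\ \text{ elsewhere}.$$
On $N$, $d\alpha_1=d_zH_t\wedge dt+\omega$. Contracting $\beta\wedge\omega=0$ with $Y_t$ gives $\beta\wedge d_zH=\beta\wedge\iota_{Y_t}\omega=\beta(Y_t)\,\omega$. Hence
$$\alpha_1\wedge d\alpha_1=dt\wedge\big((1+H)\omega+\beta\wedge d_zH\big)=\big(1+H+\beta(Y_t)\big)\,dt\wedge\omega. \tag{11}$$
Here $H=O(\varepsilon^2)$ and $\beta(Y_t)=O(\varepsilon^2)$, so for small $\varepsilon$ the factor lies in $[\frac12,2]$.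

**Step 3. Return to the given contact structure.** The computation (11) applies to $sH$ (with field $sY_t$) for $s\in[0,1]$, so $(1+sH)\,dt+\beta$ is a path of contact forms from $\alpha_0$ to $\alpha_1$, fixed outside a compact subset of $N$. By Gray's theorem $\ker\alpha_1=\Psi_*\xi$ for a diffeomorphism $\Psi$ isotopic to the identity. Then $\alpha=\Psi^*\alpha_1$ has $\ker\alpha=\xi$. The diffeomorphism $\Psi$ carries Reeb field, adapted metrics, energy, $\chi$, volume and entropy of $\alpha$ to those of $\alpha_1$, so we work with $\alpha_1$.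

**Step 4. Compute the Reeb flow in the tube.** We have
$$\iota_{\partial_t+Y_t}d\alpha_1=d_zH(Y_t)\,dt-d_zH+\iota_{Y_t}\omega=0,$$
since $d_zH(Y_t)=\omega(Y_t,Y_t)=0$. As $\alpha_1(\partial_t+Y_t)=1+H+\beta(Y_t)$,
$$X=\frac{\partial_t+Y_t}{1+H+\beta(Y_t)}\quad\text{on }N. \tag{12}$$
So $D_R\times\{0\}$ is a section for the flow in $N$, its return map is $\psi$, and its return time $\tau$, the integral of $1+H+\beta(Y_t)$ over $0\le t\le1$ along the orbit, lies in $[\frac12,2]$.

**Step 5. $\chi>0$ on a set of positive volume.** Along $D_R\times\{0\}$ identify $TD_R\cong TM/\langle X\rangle\cong\xi$. Under this identification the flow at the $n$-th return time $T_n$ acts by $D\psi^n$, and $\frac n2\le T_n\le2n$. By compactness of $\bar D_{\varepsilon R_0}$ there is $c>0$ independent of $n$ with $\|D\varphi^{T_n}|_{\xi_{(z,0)}}\|\ge c\|D\psi^n(z)\|$. Since $\psi$ preserves area, $\log\|D\psi^n\|\ge0$, so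
$$\limsup_{T\to\infty}\frac1T\log\|D\varphi^T|_{\xi_{(z,0)}}\|\ \ge\ \frac12\limsup_{n\to\infty}\frac1n\log\|D\psi^n(z)\|\ >\ 0$$
for $z$ in a set $G\subset D_{\varepsilon R_0}$ of positive area. The left side is constant along orbits. In the coordinates $(z,s)\mapsto\varphi^s(z,0)$, $0\le s<\tau(z)$, the volume is $ds\wedge\omega$: it is flow-invariant, and at $s=0$ we have $\iota_X(\alpha_1\wedge d\alpha_1)=d\alpha_1$, which restricts to $\omega$ on $\{t=0\}$. So the set $\{\varphi^s(z,0):z\in G,\ 0\le s<\tau(z)\}$ has volume $\int_G\tau\,\omega>0$. At a.e. point of it the limit $\chi$ exists, hence $\chi>0$ there.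

**Step 6. $\chi=0$ on a nonempty open set.** On $(D_R\setminus\bar D_{\varepsilon R_0})\times\mathbb R/\mathbb Z$ the flow is $(z,t)\mapsto(z,t+s)$. Its derivative stays bounded, so $\chi=0$.

Thus $\chi$ is not a.e. constant, and by Section 3
$$\inf\mathcal E\ge\int\chi^2\,dv>\frac{(\int\chi\,dv)^2}{Vol}=\frac{\mathtt h_{\alpha\wedge d\alpha}(X)^2}{Vol}.$$
This is the first part of Theorem B: the formula in the Question fails, for a suitable contact form, on every closed contact 3-manifold.

## 8. Unbounded ratio on the three-sphere

Here we control the size of $\{\chi>0\}$. Let $\alpha_0$ be the standard form on $S^3$, multiplied by a constant so that all Reeb orbits (the Hopf fibers) have period $1$.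

The Reeb flow makes $S^3\to S^2$ a principal $\mathbb R/\mathbb Z$-bundle. Over a small disc in the base take a trivialization $(z,t)$ in which the flow is translation in $t$. Then $\alpha_0=dt+\beta'$ with $\beta'$ pulled back from the disc, because $\alpha_0$ is flow-invariant and $\alpha_0(\partial_t)=1$. The form $d\beta'$ is an area form; choose Darboux coordinates with $d\beta'=\omega$ and a round disc $D_R$ in them, smaller than the chart. On $D_R$ the form $\beta'-\beta$ is closed, so it equals $dk$. Replacing $t$ by $t+k$ gives $\alpha_0=dt+\beta$ on $N=D_R\times\mathbb R/\mathbb Z$, and $S^3\setminus N$ has positive volume $v_0$.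

Form $\alpha_1$ as in Section 7, with $\psi^0$, $R_0$, $R$ fixed and $\varepsilon$ small; by Section 7, Step 3, it gives a contact form for $\xi_{std}$ with the same invariants. Outside the invariant set $\bar D_{\varepsilon R_0}\times\mathbb R/\mathbb Z$ the flow is periodic, so $\chi=0$ there. Hence, up to null sets, $U=\{\chi>0\}$ lies in this set. By (11) with factor at most $2$, $vol(U)\le2\pi\varepsilon^2R_0^2$. By Section 7, Step 5, and (5), $\mathtt h>0$. Cauchy–Schwarz on $U$ gives
$$0<\mathtt h^2=\Big(\int_U\chi\,dv\Big)^2\le vol(U)\int\chi^2\,dv\le vol(U)\,\inf\mathcal E .$$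
Since $Vol\ge v_0$,
$$\inf\mathcal E\Big/\frac{\mathtt h^2}{Vol}\ \ge\ \frac{Vol}{vol(U)}\ \ge\ \frac{v_0}{2\pi\varepsilon^2R_0^2}\ \xrightarrow[\varepsilon\to0]{}\ \infty .$$
This completes the proof of Theorem B. $\blacksquare$

## 9. When the infimum is attained

We prove Theorem C. Suppose first that $g$ attains the infimum, and write $\lambda=\lambda_g$.

**Step 1. A minimizer has constant stretching along each orbit.** Let $g^{(T)}$ be built from $g$ by Proposition 6. By (9), and by (7) with $\Phi(s)=s^2$,
$$\mathcal E(g)=\inf\mathcal E\le\mathcal E(g^{(T)})\le\int(a_T/T)^2dv\le\int A_T^2\,dv\le\int\lambda^2\,dv=\mathcal E(g)\qquad\text{for all }T>0 .$$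
All of these are equalities. Now $0\le a_T/T\le A_T$, both functions are continuous and $dv$ has full support, so $a_T/T=A_T$ everywhere. Likewise $A_T(x)^2=\frac1T\int_0^T\lambda(\varphi^sx)^2ds$ for every $x$. Equality in Cauchy–Schwarz makes $s\mapsto\lambda(\varphi^sx)$ constant on $[0,T]$. So $\lambda$ is flow-invariant, $A_T=\lambda$, and
$$\|D\varphi^T|_{\xi_x}\|=e^{\lambda(x)T}\qquad\text{for all }x\in M,\ T>0. \tag{13}$$

**Step 2. Invariant directions where $\lambda>0$.** Let $U=\{\lambda>0\}$, an open invariant set. As $\lambda^2=\frac12\operatorname{tr}h^2$ is smooth, $\lambda$ is smooth on $U$, and so are the $\pm\lambda$-eigenlines $E^\pm\subset\xi$ of $A=h\phi|_\xi$. Recall (3): the logarithmic growth rate of $D\varphi^tu$ is $g(Aw,w)\in[-\lambda,\lambda]$, and it equals $\pm\lambda$ only if $w\in E^\pm$. Let $x\in U$ and let $u\in\xi_x$ realize the norm in (13). The total logarithmic growth over $[0,T]$ is $\lambda(x)T$ and the rate never exceeds $\lambda(x)$. So the rate is $\lambda(x)$ throughout, and $D\varphi^tu\in E^+$ for all $t\in[0,T]$. At $t=0$ this says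 that $u$ spans $E_x^+$. Hence $E^+$ is invariant and is expanded by exactly $e^{\lambda t}$. Next, $D\varphi^T|_{\xi_x}$ preserves area, so its inverse has the same norm $e^{\lambda(x)T}$. So some $u\in\xi_x$ is contracted by exactly $e^{-\lambda(x)T}$. The rate is never below $-\lambda(x)$, so it equals $-\lambda(x)$ throughout. Therefore $u$ spans $E^-_x$, and $E^-$ is invariant and contracted by exactly $e^{-\lambda t}$.

**Step 3. $\lambda$ is constant on $M$.** Since $\lambda\circ\varphi^t=\lambda$, on $U$ we have $d\lambda(v)=d\lambda(D\varphi^tv)$. The orbit of $x\in U$ stays in $\{\lambda=\lambda(x)\}$, a compact subset of $U$, on which $|d\lambda|$ is bounded. For $v\in E^-_x$ let $t\to+\infty$, for $v\in E_x^+$ let $t\to-\infty$; in both cases $D\varphi^tv\to0$, so $d\lambda(v)=0$. Also $d\lambda(X)=0$. Thus $\lambda$ is locally constant on $U$. If $c>0$ is a value of $\lambda$, then $\lambda^{-1}(c)$ is closed in $M$, and it is open because it lies in $U$. As $M$ is connected, $\lambda\equiv c$. So either $\lambda\equiv0$ or $\lambda\equiv c>0$.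

**Step 4. Identify the two cases.** If $\lambda\equiv0$, then $A=0$, and $\mathcal L_Xg=0$ on $\xi$ by (2). Since $g=\alpha\otimes\alpha+g|_\xi$ and the flow preserves $\alpha$, $X$ and $\xi$, the field $X$ is Killing: case (i). If $\lambda\equiv c>0$, then $TM=\mathbb RX\oplus E^+\oplus E^-$ is an Anosov splitting by Step 2. The flow is Anosov and the infimum is attained, so by the known result of Section 2, $(M,\alpha)$ is algebraic Anosov: case (ii).

**Step 5. The converse, and the formula in both cases.** If $X$ is Killing for some $g\in\mathcal M(\alpha)$, then $g$ and $d\alpha$ are invariant, hence so is $\phi$, and $\mathcal E(g)=0$. The infimum is $0$ and is attained. By Theorem A, $\int\chi^2dv=0$, so $\chi=0$ a.e. and $\mathtt h=0$ by (5): the formula reads $0=0$. If $(M,\alpha)$ is algebraic Anosov, the known result gives both attainment and the formula. So whenever the formula fails, neither (i) nor (ii) holds, and the infimum is not attained. $\blacksquare$
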